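# Even depths of subgroups of almost simple groups

## 1. Depth four: the subgroup $S_4$ of $A_6$

How far is the group algebra of a subgroup from being "normal" in the group algebra of the whole group? The depth of $H$ in $G$ is one way to measure this. It is a positive integer $d_G(H)$. We study a question from Timothy C. Burness, "On the depth of subgroups of simple groups", arXiv:2503.23845 (2025): if $G$ is almost simple, which even values can $d_G(H)$ take? Precisely, does every even integer $n\ge 4$ arise? The answer is yes. The first even integer in the question is $4$, and a subgroup of order $24$ in $A_6$ settles that case by a short computation. We do this case first, completely.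

**Definition (almost simple).** A finite group $G$ is *almost simple* if $T\le G\le \mathrm{Aut}(T)$ for some nonabelian finite simple group $T$. For example, $A_n$ and $S_n$ are almost simple for $n\ge 5$.

**Definition (depth).** Let $G$ be a finite group, $H$ a proper subgroup, and for a positive integer $m$ put
$$(\mathbb{C}G)^m := \mathbb{C}G \otimes_{\mathbb{C}H} \cdots \otimes_{\mathbb{C}H} \mathbb{C}G \quad (m \text{ factors}).$$
For a positive integer $n$, the inclusion $\mathbb{C}H\subseteq\mathbb{C}G$ has *depth $2n$* if $(\mathbb{C}G)^{n+1}$ is isomorphic, as a $(\mathbb{C}G,\mathbb{C}H)$-bimodule, to a direct summand of $\bigoplus_{i=1}^k(\mathbb{C}G)^n$ for some $k\ge 1$. It has *depth $2n+1$* if the same holds for $(\mathbb{C}H,\mathbb{C}H)$-bimodules. It has *depth $1$* if $\mathbb{C}G$ is isomorphic, as a $(\mathbb{C}H,\mathbb{C}H)$-bimodule, to a direct summand of $\bigoplus_{i=1}^k\mathbb{C}H$ for some $k\geq 1$. Every such inclusion has depth $n$ for some $n$ (Boltje, Danz and Külshammer), and $d_G(H)$ is the smallest such positive integer.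

For example, if $H=1$ then $\mathbb{C}G$ is, as a $(\mathbb{C},\mathbb{C})$-bimodule, a sum of $|G|$ copies of $\mathbb{C}$, so $d_G(1)=1$.

Working with bimodules directly is awkward. The first thing to do is to turn depth into distance in a graph.

**Definition (the graph $\Gamma$).** Let $\Gamma$ be the bipartite graph with vertex set $\mathrm{Irr}(G)\sqcup\mathrm{Irr}(H)$ and an edge between $\chi\in\mathrm{Irr}(G)$ and $\beta\in\mathrm{Irr}(H)$ exactly when $\langle\chi_H,\beta\rangle\neq 0$. Let $d$ be its distance function.

By Frobenius reciprocity every vertex has a neighbor. So a walk of length $\ell$ between two vertices can be lengthened to a walk of length $\ell+2$ by backtracking along an edge. Since $\Gamma$ is bipartite, all walks between two given vertices have lengths of the same parity. Hence for $\ell$ of the correct parity: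
$$\text{there is a walk of length exactly } \ell \iff \text{the distance is} \le \ell. \tag{1}$$

For example, take $S_2<S_3$, and let $\tau$ be the character of degree $2$ of $S_3$. Since $\tau$ restricts to $1+\mathrm{sgn}$, the graph is the path $1_G - 1_H - \tau - \mathrm{sgn}_H - \mathrm{sgn}_G$. Here $d(1_H,\mathrm{sgn}_H)=2$ and $d(1_G,\mathrm{sgn}_H)=3$.

**Lemma 1.** For $n\ge 1$, depth $2n$ holds if and only if

$(E_n)$: all finite distances between $\mathrm{Irr}(G)$ and $\mathrm{Irr}(H)$ are $\le 2n-1$.

For $n\ge 0$, depth $2n+1$ holds if and only if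

$(O_n)$: all finite distances within $\mathrm{Irr}(H)$ are $\le 2n$.

Moreover $(O_{n-1})\Rightarrow(E_n)\Rightarrow(O_n)$ for $n\ge1$, so depth $k$ implies depth $k+1$.

**Proof, step 1: constituents of $(\mathbb{C}G)^n$.** The purpose of this step is to see which simple bimodules occur. A $(\mathbb{C}G,\mathbb{C}H)$-bimodule is the same as a module for $\mathbb{C}[G\times H]$ (let $h$ act on the left as $h^{-1}$ on the right). So finite-dimensional bimodules are semisimple, and $X$ is a summand of a multiple of $Y$ if and only if every simple constituent of $X$ is a constituent of $Y$. The simple bimodules are $V_\chi\otimes W_\beta^*$, where $V_\chi$ and $W_\beta$ afford $\chi\in \mathrm{Irr}(G)$ and $\beta\in \mathrm{Irr}(H)$. Since $W_\beta^*\otimes_{\mathbb{C}H}W_\gamma\cong\mathrm{Hom}_H(W_\beta,W_\gamma)$ is $\mathbb{C}$ for $\beta=\gamma$ and $0$ otherwise, the multiplicity of $V_\chi\otimes W_\beta^*$ in $X$ is the multiplicity of $V_\chi$ in $X\otimes_{\mathbb{C}H}W_\beta$. Now $\mathbb{C}G\otimes_{\mathbb{C}H}M=\mathrm{Ind}\,M$ for every $\mathbb{C}H$-module $M$, so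
$$(\mathbb{C}G)^n\otimes_{\mathbb{C}H}W_\beta=(\mathrm{Ind\,Res})^{n-1}\,\mathrm{Ind}\,W_\beta .$$
Each $\mathrm{Ind}$ or $\mathrm{Res}$ moves one step along edges of $\Gamma$. So $V_\chi\otimes W_\beta^*$ occurs in $(\mathbb{C}G)^n$ if and only if there is a walk of length $2n-1$ from $\beta$ to $\chi$. By (1) this means $d(\chi,\beta)\le 2n-1$.

**Step 2: even depth.** By step 1, depth $2n$ says that $d(\chi,\beta)\le 2n+1$ implies $d(\chi,\beta)\le 2n-1$, that is, no pair $(\chi,\beta)$ has $d(\chi,\beta)=2n+1$. This certainly follows from $(E_n)$. Conversely, if some finite $d(\chi,\beta)$ exceeds $2n-1$, it is odd and so at least $2n+1$. The vertex at distance $2n+1$ from $\chi$ on a geodesic from $\chi$ to $\beta$ lies in $\mathrm{Irr}(H)$, because $2n+1$ is odd. So some pair has distance exactly $2n+1$, and depth $2n$ fails.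

**Step 3: odd depth.** The same argument for $(\mathbb{C}H,\mathbb{C}H)$-bimodules uses $(\mathbb{C}G)^n\otimes_{\mathbb{C}H}W_\beta=(\mathrm{Res\,Ind})^nW_\beta$ as an $H$-module, and $\mathbb{C}H\otimes_{\mathbb{C}H}W_\beta=W_\beta$, which corresponds to $n=0$. So $W_\alpha\otimes W_\beta^*$ occurs in $(\mathbb{C}G)^n$ (in $\mathbb{C}H$ if $n=0$) if and only if $d(\alpha,\beta)\le 2n$. Hence depth $2n+1$ says that no pair in $\mathrm{Irr}(H)$ has distance exactly $2n+2$. If some finite $d(\alpha,\beta)$ exceeds $2n$, it is at least $2n+2$, and the vertex at distance $2n+2$ from $\alpha$ on a geodesic lies in $\mathrm{Irr}(H)$. So this is $(O_n)$.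

**Step 4: monotonicity.** Assume $(O_{n-1})$ and let $d(\chi,\beta)<\infty$. A neighbor $\gamma$ of $\chi$ satisfies $d(\gamma,\beta)\le 2n-2$, so $d(\chi,\beta)\le 2n-1$. Assume $(E_n)$ and let $d(\alpha,\beta)<\infty$. A neighbor $\chi$ of $\alpha$ satisfies $d(\chi,\beta)\le 2n-1$, so $d(\alpha,\beta)\le 2n$. $\square$

In the example $S_2<S_3$, condition $(O_1)$ holds and $(E_1)$ fails, so the depth is $3$.

To compute $d(\alpha,\beta)\le 2$ we recall Mackey's formula. Write ${}^gH=gHg^{-1}$ and, for a character $\alpha$ of $H$, ${}^g\alpha(y)=\alpha(g^{-1}yg)$ for $y\in{}^gH$. Then $(\mathrm{Ind}\,\alpha)_H=\sum_g\mathrm{Ind}_{H\cap{}^gH}^H({}^g\alpha|_{H\cap{}^gH})$, the sum being over representatives $g$ of the double cosets $HgH$. By Frobenius reciprocity,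
$$d(\alpha,\beta)\le 2\iff \langle{}^g\alpha|_D,\beta|_D\rangle\ne 0 \text{ with } D=H\cap{}^gH, \text{ for some } g\in G. \tag{2}$$
Only one $g$ per double coset matters.

**Theorem 2.** For $G=A_6$ and $H=(S_4\times S_2)\cap A_6\cong S_4$ we have $d_G(H)=4$.

**Proof, step 1: the intersections $H\cap{}^gH$.** Let $H$ be the stabilizer in $A_6$ of the pair $\{5,6\}$. Restriction to $\{1,2,3,4\}$ identifies $H$ with $S_4$; odd permutations are accompanied by $(5\,6)$. Write $\mathrm{Irr}(H)=\{1,\mathrm{sgn},\rho,\sigma,\sigma'\}$, of degrees $1,1,2,3,3$. The conjugate ${}^gH$ is the stabilizer of the pair $g\{5,6\}$, and it acts as $S_4$ on the four remaining points; the value ${}^g\alpha(y)$ is the value of $\alpha$ at the cycle type of $y$ on these four points. The orbits of $H$ on the $15$ pairs are $\{5,6\}$ itself, the $8$ pairs with exactly one point in $\{5,6\}$ (the stabilizer of $\{1,5\}$ in $H$ has order $3$, as we see below, and $24/3=8$), and the $6$ pairs inside $\{1,2,3,4\}$. So there are three double cosets.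

The first type is $g\in H$, with $D=H$ and ${}^g\alpha=\alpha$.

The second type has ${}^gH=\mathrm{Stab}\{1,5\}$. An element preserving $\{5,6\}$ and $\{1,5\}$ fixes $5$, $6$ and $1$, so $D=\langle(2\,3\,4)\rangle$. Its generator is a $3$-cycle in both copies of $S_4$. With $\zeta=e^{2\pi i/3}$, a $3$-cycle of $S_4$ has eigenvalue $1$ in $1$ and $\mathrm{sgn}$, eigenvalues $\zeta,\bar\zeta$ in $\rho$, and eigenvalues $1,\zeta,\bar\zeta$ in $\sigma$ and $\sigma'$.

The third type has ${}^gH=\mathrm{Stab}\{1,2\}$. An element of $D$ preserves $\{1,2\}$, $\{5,6\}$ and hence $\{3,4\}$, and it is even, so $D=\{1,x,y,z\}$ with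
$$x=(1\,2)(5\,6),\qquad y=(3\,4)(5\,6),\qquad z=(1\,2)(3\,4).$$
On $\{1,2,3,4\}$, $x$ and $y$ are transpositions and $z$ is a double transposition. On $\{3,4,5,6\}$, $x$ and $z$ are transpositions and $y$ is a double transposition. The values of $\rho$ on transpositions and double transpositions are $0$ and $2$. Writing a character of $D$ by its values on $(x,y,z)$, we get
$$\mathrm{sgn}|_D=(-1,-1,1),\quad \rho|_D=(1,1,1)+(-1,-1,1),\quad {}^g\mathrm{sgn}|_D=(-1,1,-1),\quad {}^g\rho|_D=(1,1,1)+(-1,1,-1).$$

**Step 2: distances within $\mathrm{Irr}(H)$.** Here we apply (2). Using $D\cong C_3$, every two irreducible characters of $H$ are at distance at most $2$, except possibly the pairs $\{1,\rho\}$ and $\{\mathrm{sgn},\rho\}$. Using the third type, $1|_D$ and ${}^g\rho|_D$ share $(1,1,1)$, so $d(1,\rho)\le 2$. Finally $d(\mathrm{sgn},\rho)>2$: for $D=H$ the characters differ; for $D\cong C_3$ the eigenvalues $1$ and $\{\zeta,\bar\zeta\}$ are disjoint; for the third type $\mathrm{sgn}|_D=(-1,-1,1)$ is not a constituent of ${}^g\rho|_D$.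

**Step 3: depth $4$ holds.** We need all distances $d(\chi,\beta)$ to be at most $3$. Such a distance is at most $3$ as soon as one constituent of $\chi_H$ is at distance at most $2$ from $\beta$. By step 2 this can fail only if all constituents of $\chi_H$ equal $\mathrm{sgn}$ and $\beta=\rho$, or all equal $\rho$ and $\beta=\mathrm{sgn}$. Both $\mathrm{sgn}$ and $\rho$ are trivial on the Klein four-group of $S_4$, which would then lie in $\ker\chi$. Since $A_6$ is simple, $\chi$ would be trivial and $\chi_H=1_H$, a contradiction. So $(E_2)$ holds, and $\Gamma$ is connected.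

**Step 4: depth $3$ fails.** The distance $d(\mathrm{sgn},\rho)$ is finite because $\Gamma$ is connected, and it exceeds $2$. So $(O_1)$ fails, and $d_G(H)=4$ by Lemma 1. $\blacksquare$

What changes for depth $2m$? By Lemma 1, and because depth $k$ implies depth $k+1$,
$$d_G(H)=2m\iff \text{all finite } d(\chi,\beta)\le 2m-1 \text{ and some finite } d(\alpha,\beta)>2m-2. \tag{3}$$
Here $\chi$ is in $\mathrm{Irr}(G)$ and $\alpha,\beta$ are in $\mathrm{Irr}(H)$. For $m=2$ we had to block one pair $\alpha,\beta$ against a single conjugate of $H$, and three double cosets exhausted the possibilities. For larger $m$ a pair must be blocked against all choices of $m-1$ conjugates at once, yet no pair $\chi,\beta$ may be blocked in the same way. We need a version of (2) for many conjugates, and a family of subgroups in which all the possible intersections can be controlled.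

## 2. Distance through intersections of several conjugates

This lemma replaces (2). Part (a) with $j=1$ is (2).

**Lemma 3.** Let $\alpha,\beta\in\mathrm{Irr}(H)$ and $\chi\in\mathrm{Irr}(G)$. For $g_1,\dots,g_j\in G$ put $D=H\cap{}^{g_1}H\cap\dots\cap{}^{g_j}H$.

(a) For $j\ge1$: $d(\alpha,\beta)\le 2j$ if and only if there are $g_1,\dots,g_j\in G$ with $\langle{}^{g_j}\alpha|_D,\beta|_D\rangle\ne0$.

(b) For $j\ge 0$: $d(\chi,\beta)\le 2j+1$ if and only if there are $g_1,\dots,g_j\in G$ with $\langle\chi|_D,\beta|_D\rangle\ne0$.

**Proof, step 1: rewrite the walks as a permutation structure.** Let $\Omega=G/H$. Recall that $\mathrm{Ind\,Res}\,V\cong V\otimes\mathbb{C}\Omega$ for every $\mathbb{C}G$-module $V$. Let $W$ afford $\alpha$. By (1), $d(\alpha,\beta)\le 2j$ if and only if $\beta$ occurs in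
$$(\mathrm{Res\,Ind})^jW=\mathrm{Res}\,(\mathrm{Ind\,Res})^{j-1}\,\mathrm{Ind}\,W\cong\mathrm{Res}_H\big(\mathrm{Ind}\,W\otimes(\mathbb{C}\Omega)^{\otimes(j-1)}\big).$$

**Step 2: decompose over orbits.** The module $\mathrm{Ind}\,W=\mathbb{C}G\otimes_{\mathbb{C}H}W$ is the direct sum of the fibers $W_\omega$, $\omega\in\Omega$, where $W_{gH}=g\otimes W$. So the module of step 1 is the direct sum, over $(\omega_1,\dots,\omega_j)\in\Omega^j$, of the subspaces $W_{\omega_j}\otimes\mathbb{C}(\omega_1\otimes\dots\otimes\omega_{j-1})$, and $H$ permutes these subspaces. If a group permutes the summands of a direct sum, then the sum over one orbit is induced from the stabilizer of one summand. For $\omega_i=g_iH$ the stabilizer in $H$ is $H\cap{}^{g_1}H\cap\dots\cap{}^{g_j}H=D$. An element $y=g_jhg_j^{-1}$ of ${}^{g_j}H$ acts on $g_j\otimes W$ by $g_j\otimes w\mapsto g_j\otimes hw$, so the character is ${}^{g_j}\alpha$. Thus our module has character $\sum\mathrm{Ind}_D^H({}^{g_j}\alpha|_D)$, one term for each $H$-orbit on $\Omega^j$; in each orbit we may choose any representative. By Frobenius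 reciprocity $\beta$ occurs if and only if $\langle{}^{g_j}\alpha|_D,\beta|_D\rangle\neq0$ for some tuple. This is (a).

**Step 3: part (b).** By (1), $d(\chi,\beta)\le 2j+1$ if and only if $\beta$ occurs in $\mathrm{Res}(\mathrm{Ind\,Res})^jV_\chi\cong\mathrm{Res}_H(V_\chi\otimes(\mathbb{C}\Omega)^{\otimes j})$. This is the direct sum of subspaces $V_\chi\otimes\mathbb{C}(\omega_1\otimes\dots\otimes\omega_j)$ permuted by $H$, and the one at $\omega_i=g_iH$ has stabilizer $D$ acting with character $\chi|_D$. So the character is a sum of terms $\mathrm{Ind}_D^H(\chi|_D)$ over orbits, and Frobenius reciprocity finishes the proof. $\square$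

The difference between the two tests matters later. In (b) the character $\chi$ comes from $G$ and no conjugate of $H$ is distinguished. In (a) the last conjugate ${}^{g_j}H$ is distinguished, because ${}^{g_j}\alpha$ is a character of that group.

## 3. Pointwise stabilizers in $S_n$ have odd depth

Lemma 3 asks for intersections of conjugates that are easy to describe. A natural first attempt is $H=\mathrm{Sym}(A)\le S_n$ fixing the complement $B$ of $A$ pointwise, with $|B|=k$ and $1\le k\le n-2$. Its conjugates correspond to $k$-sets $B_i$, and $D$ is the symmetric group on the points outside $U=\bigcup_iB_i$.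

Let us compute the depth. Let $j$ be the least integer with $(j+1)k\ge n-1$; since $k\le n-2$ we have $j\ge1$. With $B_0=B$ and $j$ further $k$-sets we can cover at least $n-1$ points. Then $D=1$, and Lemma 3(a) gives $d(\alpha,\beta)\le 2j$ for all $\alpha,\beta\in \mathrm{Irr}(H)$. So depth $2j+1$ holds and $\Gamma$ is connected. On the other hand, $j$ sets of size $k$ cover at most $n-2$ points, so for any $j-1$ conjugates $D$ contains a transposition, on which $1_G$ is $1$ and $\mathrm{sgn}_H$ is $-1$. By Lemma 3(b), $d(1_G,\mathrm{sgn}_H)>2j-1$, so depth $2j$ fails. The depth is $2j+1$, which is odd.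

Where exactly does this stop being useful? The lower bound comes from the pair $1_G,\mathrm{sgn}_H$, and the characters $1_H$ and $\mathrm{sgn}_H$ both extend to $G$. In general, if $\chi_H=\alpha$ is irreducible, then $\alpha$ is the only neighbor of $\chi$, so $d(\chi,\beta)=d(\alpha,\beta)+1$ for every $\beta\ne\alpha$ in $\mathrm{Irr}(H)$ at finite distance from $\alpha$. So a pair with $d(\alpha,\beta)>2m-2$ would give $d(\chi,\beta)>2m-1$, against (3). For even depth, neither character of the blocked pair may be a restriction from $G$. The character $\alpha$ must carry something that is seen at the conjugate $H_j={}^{g_j}H$ and that a character of $G$ does not carry. We therefore add to $\mathrm{Sym}(A)$ a small factor with a linear character that does not extend to $S_n$.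

## 4. Adding a factor $A_4$: counting overlaps

**Theorem 5.** Let $m\ge3$, $b\ge4$, $n=bm-1$, $a=n-b$. Partition $\{1,\dots,n\}=A\sqcup B'\sqcup F$ with $|A|=a$, $|B'|=4$, $|F|=b-4$. Let $H=\mathrm{Sym}(A)\times\mathrm{Alt}(B')\le G=S_n$ (so $F$ is fixed pointwise). Then $d_G(H)=2m$.

We fix notation for the proof. The conjugates of $H$ are $H_i={}^{g_i}H=\mathrm{Sym}(A_i)\times\mathrm{Alt}(B_i')$, fixing $F_i=g_iF$ pointwise; here $A_i=g_iA$ and $B_i'=g_iB'$. We put $B_i=B_i'\cup F_i$, so $|B_i|=b$ and $A_i$ is the complement of $B_i$. Since $S_n$ acts transitively on pairs of disjoint sets of sizes $4$ and $b-4$, all choices of disjoint $B_i',F_i$ of these sizes occur. We set $g_0=1$, so $H_0=H$, and $A_0=A$, $B_0'=B'$, $F_0=F$. A permutation lies in $H_i$ exactly when it preserves $B_i'$, is even on $B_i'$, and fixes $F_i$ pointwise.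

The group $\mathrm{Alt}(B')\cong A_4$ has a linear character $\omega$ of order $3$. It is trivial on the Klein four-group and nontrivial on every $3$-cycle. The pair that we want to block is
$$\alpha=1\otimes\omega,\qquad\beta=\mathrm{sgn}\otimes\omega .$$

Everything is governed by one count. Given $B_0,\dots,B_j$ with union $U$, let $\mathrm{mult}(p)=\#\{i:p\in B_i\}$ and $P=\{p:\mathrm{mult}(p)\ge2\}$. Summing $\mathrm{mult}(p)$ over $U$ gives $(j+1)b$, so
$$\sum_{p\in P}(\mathrm{mult}(p)-1)=(j+1)b-|U|. \tag{4}$$
We call the left side the *overlap*. If $|U|\le n-2$, then $D$ contains a transposition of two points outside $U$, and $\mathrm{sgn}$ detects it. To avoid this we need $|U|\ge n-1$. With $j=m-1$ and $n=bm-1$, this says that the overlap is at most $bm-(bm-2)=2$.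

Now look at the factor $\mathrm{Alt}(B_i')$. If at most one point of $B_i'$ is shared with other sets, then there is a $3$-cycle on $B_i'$ that lies in $D$, and $\omega$ detects it. So at least two shared points in $B_i'$ are needed to silence $\omega$ at $H_i$. For a pair $\chi,\beta$ only the end $H_0$ must be silenced, and an overlap of $2$ is enough: let $B_0'$ share $p$ with $B_1'$ and $q$ with $B_2'$. For the pair $\alpha,\beta$ both ends $H_0$ and $H_j$ must be silenced, with the same total overlap of $2$. The only way is to let $B_0'$ and $B_j'$ share the same two points, and we shall see that then a certain product of three transpositions remains in $D$ and separates $\alpha$ from $\beta$. So the $\mathrm{Irr}(G)$–$\mathrm{Irr}(H)$ pairs get through and the pair $\alpha,\beta$ does not, which is what (3) asks for.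

The smallest instance shows what else is needed. Take $b=4$, $m=3$, $n=11$, so $H=S_7\times A_4$, and let $B_0=\{1,2,3,4\}$, $B_1=\{1,5,6,7\}$, $B_2=\{2,8,9,10\}$. An element of $D=H_0\cap H_1\cap H_2$ preserves each $B_i$, fixes $1$ and $2$, and is even on $B_0$, so it fixes $B_0$ pointwise. Hence $D=\mathrm{Alt}\{5,6,7\}\times\mathrm{Alt}\{8,9,10\}$, a subgroup of $\mathrm{Sym}\{5,\dots,11\}$. For the upper bound we want $\chi|_D$ and $\beta|_D$ to share the constituent $1_D$, for all $\chi$ and $\beta$. So we need every irreducible representation of $S_7$ to have a nonzero vector fixed by $A_3\times A_3$. For $A_3$ in $S_4$ this would be false: $\chi^{(2,2)}$ takes the value $-1$ on $3$-cycles, so a $3$-cycle has eigenvalues $\zeta,\bar\zeta$ and no fixed vector. The next section proves what is true.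

## 5. Fixed vectors of products of small alternating groups

We recall Pieri's rule. Irreducible characters of $S_N$ are written $\chi^\lambda$ for partitions $\lambda\vdash N$, with $\chi^{(N)}=1$. For $\kappa\subseteq\lambda$, the skew diagram $\lambda/\kappa$ is a *horizontal strip* if it has at most one box in each column, that is, $\lambda_1\ge\kappa_1\ge\lambda_2\ge\kappa_2\ge\cdots$; it is a *vertical strip* if it has at most one box in each row. For example, $(4,2)/(2,1)$ is a horizontal strip of size $3$. From $(2,2)$ no horizontal or vertical strip of size $3$ can be removed, as there are only two columns and two rows. Pieri's rule with Frobenius reciprocity says: $\chi^\lambda|_{S_{N-k}\times S_k}$ contains $\chi^\kappa\otimes1$ whenever $\lambda/\kappa$ is a horizontal strip of size $k$, and $\chi^\kappa\otimes\mathrm{sgn}$ whenever it is a vertical strip of size $k$.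

**Lemma 4.** Let $D=\prod_i\mathrm{Alt}(C_i)\le S_a$, where the $C_i$ are disjoint subsets of an $a$-set, $u$ of size $4$ and $v$ of size $3$. Let $c=a-4u-3v\ge0$. Suppose either

(i) ($u=0$ or $c+3v\ge6$) and ($v=0$ or $c\ge2$), or

(ii) $(v,c)=(2,1)$.

Then every irreducible representation of $S_a$ has a nonzero $D$-fixed vector.

**Proof, step 1: reduce to removing strips.** Restricted to $A_k$, both $1$ and $\mathrm{sgn}$ become trivial. So if $\lambda/\kappa$ is a horizontal or vertical strip of size $k$, then $\chi^\lambda|_{S_{N-k}\times A_k}$ contains $\chi^\kappa\otimes1$. Suppose we can remove from $\lambda\vdash a$ successively $u$ strips of size $4$ and then $v$ strips of size $3$, each horizontal or vertical, ending at some $\mu\vdash c$. Restricting step by step, we find $\chi^\mu\otimes1\otimes\dots\otimes1$ in the restriction of $\chi^\lambda$ to $S_c\times\prod_i\mathrm{Alt}(C_i)$, and hence $1_D$ in $\chi^\lambda|_D$. So it suffices to remove strips in this way.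

**Step 2: when a strip can be removed.** If $\lambda_1\ge k$, a horizontal strip of size $k$ can be removed: shorten each of the $k$ rightmost columns by its bottom box. The column lengths remain weakly decreasing, so the result is a partition. Dually, if $\lambda_1'\ge k$ (where $\lambda'$ is the conjugate partition), a vertical strip of size $k$ can be removed. If $|\lambda|\ge10$, then $\lambda_1\ge4$ or $\lambda_1'\ge4$, since otherwise $\lambda$ lies in a $3\times3$ square. If $|\lambda|\ge5$, then $\lambda_1\ge3$ or $\lambda_1'\ge3$, since otherwise $\lambda$ lies in a $2\times2$ square.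

**Step 3: case (i).** Before each removal of a strip of size $4$ the partition has size at least $c+3v+4\ge10$, and before each removal of a strip of size $3$ it has size at least $c+3\ge5$. So step 2 applies each time.

**Step 4: case (ii).** Here $c+3v=7\ge6$, so the strips of size $4$ can be removed as in step 3. A partition of $7$ remains, and we must remove two strips of size $3$. Conjugation exchanges horizontal and vertical strips, so we may work up to conjugation. The $15$ partitions of $7$ are, up to conjugation,
$$(7),\ (6,1),\ (5,2),\ (5,1,1),\ (4,3),\ (4,2,1),\ (4,1^3),\ (3,3,1),$$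
where $(4,1^3)$ is self-conjugate and the other seven are not. Removing a horizontal strip of size $3$ we can reach, respectively,
$$(4),\ (3,1),\ (3,1),\ (3,1),\ (3,1),\ (3,1),\ (2,1,1),\ (3,1).$$
The interlacing conditions $\lambda_1\ge\kappa_1\ge\lambda_2\ge\kappa_2\ge\cdots$ are: $7\ge4$; $6\ge3\ge1\ge1$; $5\ge3\ge2\ge1$; $5\ge3\ge1\ge1\ge1\ge0$; $4\ge3\ge3\ge1$; $4\ge3\ge2\ge1\ge1\ge0$; $4\ge2\ge1\ge1\ge1\ge1\ge1\ge0$; $3\ge3\ge3\ge1\ge1\ge0$. So we reach, up to conjugation, a partition of $4$ other than $(2,2)$. Its first row or first column has length at least $3$, so by step 2 another strip of size $3$ can be removed. $\square$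

In step 4 the first strip must be chosen so as to avoid $(2,2)$; that is why this case is done by hand.

## 6. The proof of Theorem 5

Keep the notation of Section 4, and let $j=m-1\ge2$.

### 6.1. Depth $2m$ holds

**Step 1: choose the conjugates.** We want $D$ to act trivially on $B_0$, using overlap only $2$. Let $B_0=B'\cup F$, and choose $B_1,\dots,B_{m-1}$ with
$$B_0\cap B_1=B_0'\cap B_1'=\{p\},\qquad B_0\cap B_2=B_0'\cap B_2'=\{q\},\qquad p\ne q,$$
and all other pairwise intersections empty. There is room: this uses $bm-2=n-1$ points.

**Step 2: compute $D=\bigcap_{i=0}^{m-1}H_i$.** An element of $D$ preserves every $B_i$, so it fixes $p$ and $q$. On $B_0'$ it is an even permutation fixing two of the four points, so it is trivial there. On $B_1'$ it is even and fixes $p$, and on $B_2'$ it is even and fixes $q$. It is even on $B_i'$ for $i\ge3$, it fixes every $F_i$ pointwise, and it fixes the one point outside all the $B_i$. Conversely, a permutation in $\mathrm{Alt}(B_1'\setminus\{p\})$, in $\mathrm{Alt}(B_2'\setminus\{q\})$ or in $\mathrm{Alt}(B_i')$ with $i\ge3$ moves points of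 only one of the sets $B_k$ and is even on $B'_k$, so it lies in every $H_l$. Therefore
$$D=\mathrm{Alt}(B_1'\setminus\{p\})\times\mathrm{Alt}(B_2'\setminus\{q\})\times\prod_{i\ge3}\mathrm{Alt}(B_i'),$$
a subgroup of $\mathrm{Sym}(A)$ fixing $B_0$ pointwise.

**Step 3: fixed vectors.** We apply Lemma 4 to $D\le\mathrm{Sym}(A)$. Here $u=m-3$, $v=2$, and since $a=b(m-1)-1\ge4(m-1)-1$,
$$c=a-4(m-3)-6\ \ge\ 4(m-1)-1-4(m-3)-6=1 .$$
If $c=1$ we are in case (ii). If $c\ge2$ then $c+3v\ge8$, and we are in case (i). So every irreducible representation of $\mathrm{Sym}(A)$ has a nonzero $D$-fixed vector.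

**Step 4: conclude.** Let $\chi\in\mathrm{Irr}(G)$ and $\beta\in\mathrm{Irr}(H)$ be arbitrary, and write $\beta=\lambda\otimes\psi$ with $\lambda\in\mathrm{Irr}(\mathrm{Sym}(A))$ and $\psi\in\mathrm{Irr}(\mathrm{Alt}(B'))$. Since $D$ fixes $B'$ pointwise, $\beta|_D=\psi(1)\,\lambda|_D$, which contains $1_D$. Any constituent of $\chi|_{\mathrm{Sym}(A)}$ contains $1_D$ on restriction to $D$, so $\chi|_D$ contains $1_D$ too. Thus $\langle\chi|_D,\beta|_D\rangle\ne0$, and Lemma 3(b) with $j=m-1$ gives $d(\chi,\beta)\le2m-1$. So $\Gamma$ is connected, $(E_m)$ holds, and depth $2m$ holds by Lemma 1.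

### 6.2. Depth $2m-1$ fails

Let $\alpha=1\otimes\omega$ and $\beta=\mathrm{sgn}\otimes\omega$. We show that $d(\alpha,\beta)>2(m-1)$. Suppose not. By Lemma 3(a) there are conjugates $H=H_0,H_1,\dots,H_j$, with $j=m-1$, such that $\alpha^*={}^{g_j}\alpha$ and $\beta$ have a common constituent on $D=\bigcap_{i=0}^jH_i$. Both are linear, so $\alpha^*|_D=\beta|_D$. The character $\alpha^*$ is trivial on $\mathrm{Sym}(A_j)$, and on $\mathrm{Alt}(B_j')$ it is a linear character of order $3$. Let $U$, $\mathrm{mult}$ and $P$ be as in Section 4.

**Step 1: the overlap is at most $2$.** If $n-|U|\ge2$, let $\tau$ be a transposition of two points outside $U$. It lies in every $\mathrm{Sym}(A_i)$, so $\tau\in D$. But $\alpha^*(\tau)=1$ and $\beta(\tau)=-1$, a contradiction. So $|U|\ge n-1=bm-2$, and (4) gives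
$$\sum_{p\in P}(\mathrm{mult}(p)-1)=bm-|U|\le2 .$$
In particular $|P|\le2$.

**Step 2: $B_0'$ contains two points of $P$.** Suppose $|B_0'\cap P|\le1$, and let $z$ be a $3$-cycle on $B_0'\setminus P$. It fixes $B_i$ pointwise for every $i\ne0$, so it lies in $\mathrm{Sym}(A_i)$ for these $i$, and $z\in\mathrm{Alt}(B_0')$. Hence $z\in D$. As $j\neq 0$ we have $\alpha^*(z)=1$, while $\beta(z)=\omega(z)\ne1$, a contradiction.

**Step 3: $B_j'$ contains two points of $P$.** Suppose $|B_j'\cap P|\le1$, and let $z$ be a $3$-cycle on $B_j'\setminus P$. As before $z\in D$. Now $\alpha^*(z)\ne1$, while $z\in\mathrm{Sym}(A_0)$ gives $\beta(z)=\mathrm{sgn}(z)=1$, a contradiction.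

**Step 4: the last configuration.** It remains to exclude the only case left. By steps 1–3, $P=\{p,q\}$ with $P\subseteq B_0'\cap B_j'$. The sum in step 1 is at most $2$ and both terms are at least $1$, so $p$ and $q$ have multiplicity exactly $2$. So the only sets containing them are $B_0$ and $B_j$, we have $B_0\cap B_j=\{p,q\}$, and all other pairs $B_i,B_k$ are disjoint. Write $B_0'=\{p,q,u,v\}$ and $B_j'=\{p,q,u',v'\}$, and consider
$$x=(p\,q)(u\,v)(u'\,v').$$
Here $u,v\notin B_j$ and $u',v'\notin B_0$, because $B_0\cap B_j=\{p,q\}$. So $x$ acts on $B_0'$ as $(p\,q)(u\,v)$ and on $B_j'$ as $(p\,q)(u'\,v')$, both even. It fixes $F_0$ and $F_j$ pointwise, and also every other $B_i$, which is disjoint from $B_0\cup B_j$. Hence $x\in D$. Now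
$$\beta(x)=\mathrm{sgn}\big((u'\,v')\big)\,\omega\big((p\,q)(u\,v)\big)=-1,$$
because $\omega$ is trivial on the Klein four-group. But $\alpha^*(x)=1$, because $(p\,q)(u'\,v')$ lies in the Klein four-group of $\mathrm{Alt}(B_j')$ and $(u\,v)\in\mathrm{Sym}(A_j)$. This is a contradiction.

**Step 5: conclude.** So $d(\alpha,\beta)>2m-2$. The distance is finite since $\Gamma$ is connected. Hence $(O_{m-1})$ fails, depth $2m-1$ fails by Lemma 1, and $d_G(H)=2m$. $\blacksquare$

The groups $S_n$ ($n\ge5$) and $A_6$ are almost simple. So $4$ arises by Theorem 2, and $2m$ arises for each $m\ge3$ by Theorem 5, with infinitely many pairs $(G,H)$ as $b$ varies. **Every even integer $n\ge4$ arises as the depth of a subgroup of an almost simple group.**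

## 7. $S_{n-4}\times A_4$ in $S_n$ for every $n$, and all positive integers

With $b=4$, Theorem 5 treats $n\equiv3\pmod 4$. The same overlap count treats the other residues, and there the depth is odd.

**Theorem 6.** For all $n\ge8$,
$$d_{S_n}(S_{n-4}\times A_4)=\begin{cases}2\lfloor n/4\rfloor+1&\text{if }n\not\equiv3\pmod4,\\ 2\lfloor n/4\rfloor+2&\text{if }n\equiv3\pmod4.\end{cases}$$
Consequently every positive integer is the depth of a subgroup of an almost simple group.

Let $G=S_n$ and $H=\mathrm{Sym}(A)\times\mathrm{Alt}(B)$ with $|B|=4$ and $a=|A|=n-4$. If $n=4m-1$, then $n\ge11$, so $m\ge3$, and Theorem 5 with $b=4$ gives depth $2m=2\lfloor n/4\rfloor+2$. Otherwise write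
$$n=4M-2-t,\qquad t\in\{0,1,2\},\qquad M=\lfloor n/4\rfloor+1\ge3 .$$
We must show $d_G(H)=2M-1$. Now $F=\emptyset$ and $B_i=B_i'$. With $M$ sets, covering at least $n-1$ points means overlap at most $4M-(n-1)=3+t$, hence at least $3$ is available: three points $p,q,r$ suffice to silence both ends. With $M-1$ sets the allowed overlap is $4(M-1)-(n-1)=t-1\le1$, which does not silence even one end.

### 7.1. Depth $2M-1$ holds

Put $j=M-1\ge2$. We choose $4$-sets $B_0=B,B_1,\dots,B_j$ so that $D=\bigcap_{i=0}^jH_i$ fixes $B_0\cup B_j$ pointwise and is a product of alternating groups as in Lemma 4(i).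

**Step 1: the case $M\ge3+t$.** Take $B_0\cap B_j=\{p\}$, $B_0\cap B_1=\{q\}$, $B_1\cap B_j=\{r\}$ with $p,q,r$ distinct, so $|B_0\cup B_1\cup B_j|=12-3=9$. Of the other $M-3$ sets, let $t$ consist of $p$ and three new points each, and let the remaining $M-3-t$ consist of four new points each. In total this uses $9+3t+4(M-3-t)=4M-3-t=n-1$ points.

Elements of $D$ fix $p,q,r$. On each of $B_0,B_1,B_j$ they are even and fix two points, so they are trivial there. On each of the $t$ sets containing $p$ they are even and fix $p$; on each of the remaining sets they are even; the one point outside the union is fixed. Conversely, an even permutation of the three new points of one of the $t$ sets, or of one of the last $M-3-t$ sets, lies in every $H_i$. So $D$ is a product of $M-3-t$ groups $A_4$ and $t$ groups $A_3$ on disjoint sets, all outside $B_0\cup B_1\cup B_j$. Here $u=M-3-t$, $v=t$, and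
$$c=a-4u-3v=(4M-6-t)-4(M-3-t)-3t=6,$$
so the conditions $c+3v\ge6$ and $c\ge2$ of Lemma 4(i) hold.

**Step 2: the remaining cases.** If $M<3+t$, then $(M,t)$ is $(3,1)$, $(3,2)$ or $(4,2)$, that is, $n=9$, $8$ or $12$.

For $n=9$, $j=2$, take the three sets $B_0,B_1,B_2$ of the nine-point configuration of step 1. They cover all $9$ points and $D=1$.

For $n=8$, $j=2$, take $B_0=\{1,2,3,4\}$, $B_1=\{1,2,5,6\}$, $B_2=\{1,3,5,7\}$. The sets containing the points $1,\dots,8$ have indices $012$, $01$, $02$, $0$, $12$, $1$, $2$ and none. These patterns are distinct, and elements of $D$ preserve each $B_i$, so $D=1$.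

For $n=12$, $j=3$, take $B_0,B_1,B_3$ as the nine-point configuration and let $B_2$ consist of $p$ and the three remaining points. As in step 1, $D$ is the group $A_3$ on these three points, and $u=0$, $v=1$, $c=8-3=5$, so Lemma 4(i) applies.

**Step 3: conclude.** In all cases $D$ fixes $B_0\cup B_j$ pointwise, so $D$ lies in $\mathrm{Sym}(A_0)$ and in $\mathrm{Sym}(A_j)$, both of degree $a$, and Lemma 4(i) applies to it inside each of them (trivially if $D=1$). For $\beta=\lambda\otimes\psi\in\mathrm{Irr}(H)$ we have $\beta|_D=\psi(1)\lambda|_D$, which contains $1_D$. For $\alpha\in\mathrm{Irr}(H)$, the character ${}^{g_j}\alpha$ of $\mathrm{Sym}(A_j)\times\mathrm{Alt}(B_j)$ is also a product, so ${}^{g_j}\alpha|_D$ contains $1_D$ for the same reason. By Lemma 3(a), $d(\alpha,\beta)\le2(M-1)$ for all $\alpha,\beta\in\mathrm{Irr}(H)$. So $\Gamma$ is connected and depth $2M-1$ holds.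

### 7.2. Depth $2M-2$ fails

Let $\beta=\mathrm{sgn}\otimes\omega$. We show $d(1_G,\beta)>2M-3$. Otherwise Lemma 3(b) with $j=M-2$ gives $4$-sets $B_0,\dots,B_{M-2}$ such that $\beta|_D=1_D$. Let $U$ be their union.

If $n-|U|\ge2$, a transposition of two points outside $U$ lies in $D$ and $\beta$ is $-1$ on it, a contradiction. So $|U|\ge n-1=4M-3-t\ge4M-5$, and by (4) the overlap is $4(M-1)-|U|\le1$. So at most one point lies in more than one $B_i$. A $3$-cycle on three points of $B_0$ lying in no other $B_i$ belongs to $D$, and $\beta$ is nontrivial on it, a contradiction.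

The distance $d(1_G,\beta)$ is finite, so $(E_{M-1})$ fails and depth $2M-2$ fails. Hence $d_G(H)=2M-1=2\lfloor n/4\rfloor+1$, and the formula of Theorem 6 is proved.

### 7.3. Every positive integer

As $n$ runs over the integers $\ge8$, the formula gives $5,5,5,6,7,7,7,8,\dots$, that is, every integer $\ge5$. Depth $4$ is Theorem 2. The three remaining values are small enough to do by hand.

**Depth 3.** Let $H=\langle(1\,2)(3\,4)\rangle<A_5$. For $g=(1\,2\,5)$ we have ${}^gH=\langle(2\,5)(3\,4)\rangle$, so $H\cap{}^gH=1$. By Lemma 3(a) with $j=1$, all distances within $\mathrm{Irr}(H)$ are at most $2$, so $\Gamma$ is connected and depth $3$ holds. The only neighbor of $1_G$ is $1_H$, so the distance from $1_G$ to the other character of $H$ is at least $3$, and it is finite. So $(E_1)$ and depth $2$ fail.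

**Depth 2.** Let $H=A_5<G=S_5$. The two irreducible characters of $A_5$ of degree $3$ differ on the two classes of $5$-cycles of $A_5$, and these classes are fused in $S_5$. So odd permutations exchange the two characters. By Clifford theory the character of $S_5$ induced from one of them is irreducible and restricts to the sum of both, so they are at distance $2$. Thus $(O_0)$ and depth $1$ fail. Again by Clifford theory, the constituents of $\chi_H$ form a single $G$-conjugacy class in $\mathrm{Irr}(H)$ for each $\chi\in\mathrm{Irr}(G)$. If two characters of $G$ share a neighbor, they therefore have the same set of neighbors. So in each connected component of $\Gamma$, every $\chi$ is adjacent to every $\beta$. All finite distances between $\mathrm{Irr}(G)$ and $\mathrm{Irr}(H)$ are $1$, so $(E_1)$ holds and the depth is $2$.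

**Depth 1.** Let $H=1<A_5$. Then $\mathrm{Irr}(H)$ has one element, so $(O_0)$ holds and the depth is $1$.

Hence the set of depths of proper subgroups of almost simple groups is exactly the set of all positive integers. $\blacksquare$
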